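\title{K-semistable toric Fano varieties of unbounded Fano--Weil index}

\begin{abstract}
The Fano--Weil index of a log Fano pair $(V,\Delta)$ is the largest rational number $q$ such that $-(K_V+\Delta)$ is $\mathbb{Q}$-linearly equivalent to $q$ times an integral Weil divisor $L$. We ask whether it is bounded on K-semistable pairs of fixed dimension $n$ with coefficients in a fixed finite set. The answer is yes for $n=1$ and no for every $n\ge 2$: we construct K-semistable toric Fano varieties of dimension $n$ and index $(n+1)(2r+1)$ for every positive multiple $r$ of $70$. We also show that $q\le (n+1)m$ whenever $mL$ is $\mathbb{Q}$-linearly equivalent to a nonzero effective integral divisor; for $n\ge 3$ the examples attain this bound.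
\end{abstract}

\section{The question and the answer}

We work over an algebraically closed field of characteristic $0$. A \emph{log Fano pair} $(V,\Delta)$ is a projective klt pair such that $-(K_V+\Delta)$ is an ample $\mathbb{Q}$-Cartier $\mathbb{Q}$-divisor. Its \emph{Fano--Weil index} is
\[
q(V,\Delta)=\max\{q\in\mathbb{Q}_{>0} : L\sim_{\mathbb{Q}} q^{-1}(-K_V-\Delta)\ \text{for some integral Weil divisor } L\},
\]
and we write $q(V)=q(V,0)$. The index measures how far the class of $-(K_V+\Delta)$ can be divided inside the group of Weil divisor classes modulo torsion. The following question comes from the work of Han, Liu and Qi \cite{HLQ}.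

\begin{quote}
\emph{Let $n$ be a positive integer and $I\subset\mathbb{Q}\cap[0,1]$ a finite set. Is there a real number $C>0$, depending only on $n$ and $I$, such that $q(V,\Delta)\le C$ for every $n$-dimensional K-semistable log Fano pair $(V,\Delta)$ with all coefficients of $\Delta$ in $I$?}
\end{quote}

The coefficients of $\Delta$ are those of its prime components, so $\Delta=0$ is allowed for every $I$. (If one counts the coefficient $0$, assume $0\in I$.)

Projective space has $q(\mathbb{P}^n)=n+1$. Some stability hypothesis is needed for a bound, since the weighted projective plane $\mathbb{P}(1,1,a)$ has index $a+2$; and K-semistability does exclude these planes for $a\ge2$ (Example~\ref{ex:index}). The reason is a short volume estimate: if the divisor $L$ that computes the index is $\mathbb{Q}$-linearly equivalent to an effective integral divisor, then K-semistability forces $q\le n+1$. One is led to guess that $C=n+1$ always works. The weak point of this guess is that an ample Weil divisor on a singular variety need not have sections, nor need its first few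 multiples.

\begin{theorem}\label{thm:main}
\begin{enumerate}
\item[(1)] If $n=1$, every log Fano pair satisfies $q(V,\Delta)\le 2$, with equality for $(\mathbb{P}^1,0)$.
\item[(2)] Let $n\ge2$. For every positive integer $r$ divisible by $70$ there is a K-semistable toric Fano variety $V_{n,r}$ of dimension $n$ (klt, with $\Delta=0$) such that
\[
q(V_{n,r})=(n+1)(2r+1).
\]
\item[(3)] Let $(V,\Delta)$ be an $n$-dimensional K-semistable log Fano pair, let $q,m>0$ be rational, and let $L$ be an integral Weil divisor with $L\sim_{\mathbb{Q}}q^{-1}(-K_V-\Delta)$. If there is a nonzero effective integral Weil divisor $D\sim_{\mathbb{Q}}mL$, then $q\le(n+1)m$. For $V_{n,r}$ with $n\ge3$, equality holds with $m=2r+1$.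
\end{enumerate}
\end{theorem}

So the bound $C$ exists for $n=1$, and for no $n\ge2$ and no $I$ does it exist.

For a toric Fano variety both notions in play are read off from the primitive ray generators $v_1,\dots,v_s$ in a lattice $N$. The index is the greatest common divisor of the sums $\sum a_i$ over the integral relations $\sum a_iv_i=0$, and the variety is K-semistable if the barycenter of its anticanonical polytope is the origin (Section~\ref{sec:toric}). The first condition is arithmetic, while the second does not involve $N$ at all. We therefore fix a polygon, center it at its barycenter, and only then choose the lattice (Section~\ref{sec:polygon}); a surface of index $15$ shows the mechanism. Section~\ref{sec:family} treats a family of quadrilaterals, and Section~\ref{sec:pyramid} raises the dimension by pyramids.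

\section{The valuative criterion and the upper bounds}\label{sec:val}

Let $(V,\Delta)$ be a pair: $V$ is a normal variety of dimension $n$, $\Delta$ is an effective $\mathbb{Q}$-divisor, and $K_V+\Delta$ is $\mathbb{Q}$-Cartier. A \emph{prime divisor over $V$} is a prime divisor $E$ on a smooth variety $Y$ with a proper birational morphism $\pi\colon Y\to V$. Its \emph{log discrepancy} is
\[
A_{V,\Delta}(E)=1+\operatorname{coeff}_E\bigl(K_Y-\pi^*(K_V+\Delta)\bigr).
\]
If $E$ lies on $V$, then $A_{V,\Delta}(E)=1-\operatorname{coeff}_E\Delta\le1$. For an effective $\mathbb{Q}$-Cartier $\mathbb{Q}$-divisor $B$ put $\operatorname{ord}_E(B)=\operatorname{coeff}_E\pi^*B$; then $A_{V,\Delta+B}(E)=A_{V,\Delta}(E)-\operatorname{ord}_E(B)$. The pair is \emph{klt} if $A_{V,\Delta}(E)>0$ for all $E$ over $V$, and \emph{plt} if this holds for all $E$ exceptional over $V$.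

On a smooth projective $Y$ the volume $\operatorname{vol}(\xi)=\limsup_m h^0(Y,m\xi)/(m^n/n!)$ depends only on the $\mathbb{Q}$-linear equivalence class of $\xi$, is homogeneous of degree $n$, extends continuously to real classes, does not decrease when an effective divisor is added, and equals $\xi^n$ for nef $\xi$. For a log Fano pair put $H=-(K_V+\Delta)$ and
\[
S(E)=\frac1{H^n}\int_0^\infty\operatorname{vol}(\pi^*H-tE)\,dt .
\]
We use three facts.
\begin{enumerate}
\item[(F1)] \emph{Valuative criterion} (Fujita, Li). A log Fano pair is K-semistable if and only if $A_{V,\Delta}(E)\ge S(E)$ for all prime divisors $E$ over $V$.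
\item[(F2)] \emph{Finite-level approximation} (Boucksom--Chen; Blum--Jonsson \cite{BJ}). Let $\Delta=0$. For $m$ sufficiently divisible put
\[
S_m(E)=\frac1{m\,h^0(-mK_V)}\sum_{j\ge1}\dim\{\sigma\in H^0(-mK_V):\operatorname{ord}_E(\sigma)\ge j\}.
\]
Then $S_m(E)\to S(E)$ as $m\to\infty$.
\item[(F3)] \emph{Inversion of adjunction} (Koll\'ar--Mori, Theorem 5.50). Let $X_0$ be a normal Cartier divisor on a normal variety $X$, and let $B$ be an effective $\mathbb{Q}$-Cartier $\mathbb{Q}$-divisor whose support does not contain $X_0$, with $K_X+X_0+B$ $\mathbb{Q}$-Cartier. Then $(X,X_0+B)$ is plt near $X_0$ if and only if $(X_0,B|_{X_0})$ is klt.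
\end{enumerate}
By (F2), $S(E)$ is the average normalized order of vanishing along $E$ of pluri-anticanonical sections. K-semistability enters this paper only through (F1).

\begin{proof}[Proof of Theorem~\ref{thm:main}(1)]
The curve $V$ is normal, hence smooth, and $\deg K_V\le\deg(K_V+\Delta)<0$, so $V=\mathbb{P}^1$. If $L$ is integral and $qL\sim_{\mathbb{Q}}-K_V-\Delta$, then $\deg L$ is a positive integer and $q=(2-\deg\Delta)/\deg L\le2$. For $\Delta=0$ and $L$ a point we get $q=2$.
\end{proof}

\begin{proof}[Proof of the inequality in Theorem~\ref{thm:main}(3)]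
We test (F1) on a prime component $E$ of $D$. Since $D\sim_{\mathbb{Q}}\frac mqH$, the divisor $D$ is $\mathbb{Q}$-Cartier. Let $\pi\colon Y\to V$ be a resolution, and write $E$ also for the strict transform. As $D$ is effective and integral, $\pi^*D-E$ is effective. Hence for $0\le t\le q/m$
\[
\operatorname{vol}(\pi^*H-tE)\ge\operatorname{vol}(\pi^*H-t\pi^*D)=(1-tm/q)^nH^n .
\]
Integrating over $[0,q/m]$ gives $S(E)\ge q/(m(n+1))$. By (F1), $S(E)\le A_{V,\Delta}(E)\le 1$, so $q\le(n+1)m$.
\end{proof}

Integrality of $D$ is used to get $\pi^*D\ge E$. Read backwards, the inequality tells us what a counterexample must look like: for $0<m<q/(n+1)$ no effective integral divisor is $\mathbb{Q}$-linearly equivalent to $mL$, although $L$ is ample.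

\section{Index and K-semistability of toric Fano varieties}\label{sec:toric}

Let $N$ be a lattice of rank $n$ with dual $M$, and let $v_1,\dots,v_s\in N$ be primitive vectors such that
\[
P=\{u\in M_{\mathbb{R}}:\langle u,v_i\rangle\ge-1,\ i=1,\dots,s\}
\]
is bounded and the $s$ inequalities define $s$ distinct facets. Boundedness means that no $u\ne0$ satisfies $\langle u,v_i\rangle\ge0$ for all $i$. The normal fan of $P$ has rays $\mathbb{R}_{\ge0}v_i$ and defines a projective toric variety $V$ with invariant prime divisors $D_1,\dots,D_s$. We recall the standard facts.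
\begin{enumerate}
\item[(T1)] $-K_V=\sum_iD_i$ and $\operatorname{div}(\chi^u)=\sum_i\langle u,v_i\rangle D_i$ for $u\in M$. Every Weil divisor is linearly equivalent to an invariant one, and an invariant $\mathbb{Q}$-divisor is $\sim_{\mathbb{Q}}0$ if and only if it equals $\sum_i\langle u,v_i\rangle D_i$ for some $u\in M_{\mathbb{Q}}$.
\item[(T2)] $-K_V$ is $\mathbb{Q}$-Cartier and ample. The characters $\chi^u$ with $u\in mP\cap M$ form a basis of $H^0(-mK_V)$, and the section $\chi^u$ has divisor of zeros $\sum_i(m+\langle u,v_i\rangle)D_i$.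
\item[(T3)] If $B=\sum_ib_iD_i$ with $0\le b_i<1$ and $K_V+B$ is $\mathbb{Q}$-Cartier, then $(V,B)$ is klt.
\end{enumerate}
Thus $(V,0)$ is a log Fano pair. We call $V$ the \emph{toric Fano variety} with ray generators $v_i$ and polytope $P$. Every projective toric variety with $-K_V$ $\mathbb{Q}$-Cartier and ample is of this form.

\subsection*{The index}
Let $R=\{a\in\mathbb{Z}^s:\sum_ia_iv_i=0\}$ be the lattice of relations, and call $|a|=\sum_ia_i$ the \emph{degree} of $a\in R$.

\begin{lemma}\label{lem:index}
Let $V$ be a toric Fano variety, $L=\sum_il_iD_i$ with $l\in\mathbb{Z}^s$, and $q\in\mathbb{Q}_{>0}$. The following are equivalent: (i) $qL\sim_{\mathbb{Q}}-K_V$; (ii) there is $w\in M_{\mathbb{Q}}$ with $ql_i=1+\langle w,v_i\rangle$ for all $i$; (iii) $q\sum_ia_il_i=|a|$ for all $a\in R$. Moreover, $q(V)$ is the positive integer that generates the group $\{|a|:a\in R\}$.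
\end{lemma}

\begin{proof}
(i)$\Leftrightarrow$(ii) is (T1). A vector $z\in\mathbb{Q}^s$ has the form $(\langle w,v_i\rangle)_i$ with $w\in M_{\mathbb{Q}}$ if and only if $\sum_ia_iz_i=0$ for all $a\in R$, because the image of the transpose of $\mathbb{Q}^s\to N_{\mathbb{Q}}$ is the annihilator of the kernel. With $z_i=ql_i-1$ this is (ii)$\Leftrightarrow$(iii).

Write $\{|a|:a\in R\}=g\mathbb{Z}$ with $g\ge0$. If $g=0$, the same criterion gives $w$ with $\langle w,v_i\rangle=1$ for all $i$, against boundedness of $P$; so $g>0$. Let $L'$ be integral with $qL'\sim_{\mathbb{Q}}-K_V$. By (T1) we may take $L'$ invariant, and (iii) applied to a relation of degree $g$ shows that $g/q$ is an integer; it is positive, so $q\le g$. Conversely, $\mathbb{Z}^s/R$ embeds in $N$ and is therefore free, so $R$ is a direct summand of $\mathbb{Z}^s$. Hence the homomorphism $R\to\mathbb{Z}$, $a\mapsto|a|/g$, extends to $\mathbb{Z}^s$, that is, it has the form $a\mapsto\sum_ia_il_i$ with $l\in\mathbb{Z}^s$. Then (iii) holds with $q=g$.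
\end{proof}

\begin{example}\label{ex:index}
The plane $\mathbb{P}(1,1,a)$ has ray generators $(1,0)$, $(-1,-a)$, $(0,1)$, and $R=\mathbb{Z}(1,1,a)$. So $q=a+2$, and $L=D_1$ satisfies (iii). This $L$ is effective, so the inequality in Theorem~\ref{thm:main}(3) with $m=1$ shows that $\mathbb{P}(1,1,a)$ is not K-semistable for $a\ge2$; it also shows that the inequality fails without K-semistability. If $v$ and $-v$ are both ray generators of $V$, there is a relation of degree $2$, so $q(V)\le2$.
\end{example}

\subsection*{The barycenter}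
The following criterion is well known; we include a proof. For an invariant divisor $D_i$, (T2) shows that the average normalized vanishing order of the basis of characters tends to $1+\langle\bar u,v_i\rangle$, where $\bar u$ is the barycenter of $P$, while $A_V(D_i)=1$. The difficulty is that (F1) asks about all divisors $E$ over $V$, most of which are not invariant. We compute $S_m(E)$ by a basis of sections that degenerates, under a one-parameter subgroup, to the basis of characters, and we carry the klt property back along the degeneration.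

\begin{lemma}\label{lem:bary}
Let $V$ be a toric Fano variety with polytope $P$. If the barycenter of $P$ is $0$, then $V$ is K-semistable.
\end{lemma}

\begin{proof}
Fix a prime divisor $E$ over $V$ and a sufficiently divisible $m$, with $-mK_V$ Cartier. Put $U=mP\cap M$, $h=\#U=h^0(-mK_V)$ and $\bar u_m=\frac1{mh}\sum_{u\in U}u$. The points $\bar u_m$ are Riemann sums for the barycenter of $P$, so $\bar u_m\to0$.

\emph{The basis.} Choose $\lambda\in N$ such that $\langle\cdot,\lambda\rangle$ is injective on the finite set $U$. The subspaces $G^e=\operatorname{span}\{\chi^u:u\in U,\ \langle u,\lambda\rangle\ge e\}$ form a complete flag of $H^0(-mK_V)$. A basis is \emph{adapted} to a filtration if each step is spanned by the basis vectors that it contains. Any two filtrations of a finite-dimensional space have a common adapted basis (refine both to complete flags and use the Bruhat decomposition). Let $\sigma_1,\dots,\sigma_h$ be adapted both to $G^\bullet$ and to the filtration by $\operatorname{ord}_E$, and put $B=\frac1{mh}\sum_j\operatorname{div}(\sigma_j)\sim_{\mathbb{Q}}-K_V$.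 Adaptedness to $\operatorname{ord}_E$ gives
\[
\operatorname{ord}_E(B)=\frac1{mh}\sum_{e\ge1}\#\{j:\operatorname{ord}_E(\sigma_j)\ge e\}=S_m(E).
\]
Write $\sigma_j=\sum_{u\in U}\xi_{j,u}\chi^u$, and let $u_j$ be the exponent of lowest $\lambda$-weight with $\xi_{j,u_j}\ne0$. Exactly $\dim G^e$ of the $\sigma_j$ lie in $G^e$, and $\dim G^e$ drops by one at each weight, so the $u_j$ are distinct and exhaust $U$.

\emph{The degeneration.} On $X=V\times\mathbb{A}^1$, with coordinate $\tau$ on $\mathbb{A}^1$, consider the sections $\tilde\sigma_j=\sum_u\xi_{j,u}\tau^{\langle u-u_j,\lambda\rangle}\chi^u$ of the pullback of $\mathcal{O}_V(-mK_V)$; the exponents of $\tau$ are nonnegative by the choice of $u_j$. Let $\mathcal{B}=\frac1{mh}\sum_j\operatorname{div}(\tilde\sigma_j)$. No $\tilde\sigma_j$ vanishes identically on a fiber, so $\mathcal{B}$ contains no fiber. For $\tau\ne0$ we have $\tilde\sigma_j(x,\tau)=\tau^{-\langle u_j,\lambda\rangle}\sigma_j(\lambda(\tau)x)$, so the automorphism $(x,\tau)\mapsto(\lambda(\tau)x,\tau)$ of $V\times\mathbb{G}_m$ carries $\mathcal{B}$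 to $B\times\mathbb{G}_m$. On $X_0=V\times\{0\}$ the section $\tilde\sigma_j$ restricts to $\xi_{j,u_j}\chi^{u_j}$, so by (T2)
\[
B_0:=\mathcal{B}|_{X_0}=\frac1{mh}\sum_{u\in U}\sum_i(m+\langle u,v_i\rangle)D_i=\sum_i(1+\langle\bar u_m,v_i\rangle)D_i .
\]

\emph{Back to the general fiber.} Let $\mu_m=\max_i(1+\langle\bar u_m,v_i\rangle)$, and let $\kappa$ be rational with $0<\kappa<1/\mu_m$. By (T3) the pair $(V,\kappa B_0)$ is klt, so by (F3) the pair $(X,X_0+\kappa\mathcal{B})$ is plt on an open set $W\supset X_0$. We claim that $(W,\kappa\mathcal{B})$ is klt. For $F$ exceptional over $W$, dropping the effective Cartier divisor $X_0$ does not lower the log discrepancy. A component of $\kappa\mathcal{B}$, with coefficient $b$, is proper and dominant over $\mathbb{A}^1$, so it meets $X_0$ in a divisor of $X_0$; at the generic point of a component of that divisor $V$ and $X$ are smooth, so its coefficient in $\kappa B_0$ is at least $b$, and $b<1$. This proves the claim. Since $V$ is proper, the image of $X\setminus W$ in $\mathbb{A}^1$ is closed and misses $0$, so $W\supset V\times T$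 for a nonempty open $T\subset\mathbb{G}_m$. By the automorphism above, $(V\times T,\kappa B\times T)$ is klt. The divisor $E\times T$ has log discrepancy $A_V(E)-\kappa\operatorname{ord}_E(B)$, so $A_V(E)>\kappa S_m(E)$.

Letting $\kappa\to1/\mu_m$ gives $A_V(E)\ge S_m(E)/\mu_m$. The hypothesis on the barycenter enters now: $\mu_m\to1$, so (F2) gives $A_V(E)\ge S(E)$, and (F1) applies.
\end{proof}

\begin{remark}\label{rem:simplex}
Simplices give no counterexample by this criterion. If $P$ is a simplex, then $s=n+1$ and $R=\mathbb{Z}a$ with $a$ primitive and all $a_i>0$. The functions $a_i(1+\langle u,v_i\rangle)/|a|$ add up to $1$ and vanish on the facets, so they are the barycentric coordinates of $P$. The barycenter is $0$ if and only if $a_i/|a|=1/(n+1)$ for all $i$, that is, $a=(1,\dots,1)$, and then $q(V)=n+1$. In dimension $2$ the first candidates are therefore quadrilaterals.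
\end{remark}

\section{First the polygon, then the lattice}\label{sec:polygon}

The barycenter of a polygon is preserved by affine maps, so we can secure the hypothesis of Lemma~\ref{lem:bary} before any lattice $N$ is present: take any polygon, move the origin to its barycenter $b$, and scale the affine function of each edge to have value $1$ at $b$. The linear parts of these functions are the vectors $v_i$. They have rational coordinates, and we let $N$ be the group they generate. Two things remain to be controlled: the $v_i$ must be primitive in $N$, for otherwise the polygon is not the polytope of $-K_V$, and all relations must have highly divisible degree.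

\begin{example}[A K-semistable surface of index $15$]\label{ex:fifteen}
Let $P_0\subset\mathbb{R}^2$ be the quadrilateral with vertices $(0,0),(1,0),(3,2),(0,1)$ (Figure~\ref{fig:quad}). It is the set where
\[
\ell_1=y_1,\qquad \ell_2=y_2,\qquad \ell_3=1-y_1+y_2,\qquad \ell_4=3+y_1-3y_2
\]
are nonnegative. The diagonal from $(1,0)$ to $(0,1)$ cuts it into triangles of areas $\frac12$ and $2$ with centroids $(\frac13,\frac13)$ and $(\frac43,1)$, so $b=\frac25\bigl(\frac16+\frac83,\frac16+2\bigr)=\frac1{15}(17,13)$ and $15\,\ell_i(b)=17,13,11,23$. In the coordinate $u=15(y-b)$ we have $\ell_i/\ell_i(b)=1+\langle u,v_i\rangle$ with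
\[
v_1=\tfrac1{17}(1,0),\quad v_2=\tfrac1{13}(0,1),\quad v_3=\tfrac1{11}(-1,1),\quad v_4=\tfrac1{23}(1,-3).
\]
A relation $a\in R$ satisfies $\frac{a_1}{17}-\frac{a_3}{11}+\frac{a_4}{23}=0$ and $\frac{a_2}{13}+\frac{a_3}{11}-\frac{3a_4}{23}=0$. The denominators are distinct primes, so the first equation forces $17\mid a_1$, $11\mid a_3$, $23\mid a_4$, and then the second forces $13\mid a_2$. Hence $R$ is generated by $(17,-13,11,0)$ and $(-17,39,0,23)$, of degrees $15$ and $45$. The vectors
\[
(1,-19),\qquad(14,-13),\qquad(15,14),\qquad(-23,8)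
\]
satisfy both relations, and they generate $\mathbb{Z}^2$ because the first two have determinant $253=11\cdot23$ and the last two have determinant $442=2\cdot13\cdot17$. Sending $v_i$ to the $i$-th vector is thus a surjection $N=\mathbb{Z}^4/R\to\mathbb{Z}^2$ of lattices of rank $2$, hence an isomorphism, and all four vectors are primitive. The toric surface $V$ with these ray generators is K-semistable by Lemma~\ref{lem:bary}, and $q(V)=\gcd(15,45)=15$ by Lemma~\ref{lem:index}. Explicitly, $w=(3,1)$ pairs with the four vectors to $-16,29,59,-61$, so $-K_V+\operatorname{div}(\chi^w)=15L$ with $L=-D_1+2D_2+4D_3-4D_4$. Already the guess $q\le n+1$ fails.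
\end{example}

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=1.5]
\fill[gray!15] (0,0)--(1,0)--(3,2)--(0,1)--cycle;
\draw[thick] (0,0)--(1,0)--(3,2)--(0,1)--cycle;
\draw[dashed] (1,0)--(0,1);
\foreach \x in {0,1,2,3} \foreach \y in {0,1,2} \fill[gray] (\x,\y) circle (0.03);
\fill (1.1333,0.8667) circle (0.05) node[below left] {$b$};
\node[left] at (0,0.5) {$\ell_1=0$};
\node[below] at (0.5,0) {$\ell_2=0$};
\node[below right] at (2.2,1.2) {$\ell_3=0$};
\node[above left] at (1.7,1.55) {$\ell_4=0$};
\end{tikzpicture}
\caption{The quadrilateral with vertices $(0,0),(1,0),(3,2),(0,1)$ and its barycenter $b=\frac1{15}(17,13)$. Centered at $b$ and dilated by $15$, it is the anticanonical polygon of a K-semistable toric surface of index $15$. The gray points are $\mathbb{Z}^2$, which is not the character lattice of that surface.}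
\label{fig:quad}
\end{figure}

The example used two coprimality properties. We isolate them.

\begin{proposition}\label{prop:polygon}
Let $P_0=\{y\in\mathbb{R}^2:\ell_i(y)\ge0,\ i=1,\dots,s\}$ be a polygon whose edges are cut out by $\ell_i(y)=\langle y,\eta_i\rangle+h_i$, one edge for each $i$, with $\eta_i\in\mathbb{Z}^2$ primitive and $h_i\in\mathbb{Z}$. Let $b$ be its barycenter, $Q$ a positive integer with $Qb\in\mathbb{Z}^2$, and $d_i=Q\,\ell_i(b)\in\mathbb{Z}_{>0}$. Assume:
\begin{enumerate}
\item[(A)] $d_1,\dots,d_s$ are pairwise coprime;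
\item[(B)] $\gcd(d_j,\det(\eta_i,\eta_j))=1$ for all $i\ne j$.
\end{enumerate}
Put $v_i=\eta_i/d_i$ and $N=\sum_i\mathbb{Z}v_i\subset\mathbb{Q}^2$. Then the $v_i$ are the ray generators of a toric Fano surface $V$ whose polytope $Q(P_0-b)$ has barycenter $0$. Its relations are the vectors $(d_ix_i)_i$ with $x\in\mathbb{Z}^s$, $\sum_ix_i\eta_i=0$, and $q(V)=Qg$, where $g>0$ generates the group $\{\sum_ix_ih_i:x\in\mathbb{Z}^s,\ \sum_ix_i\eta_i=0\}$.
\end{proposition}

\begin{proof}
The group $N$ is finitely generated and spans $\mathbb{Q}^2$, so it is a lattice of rank $2$.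

\emph{Polytope.} For $u=Q(y-b)$ we have
\[
1+\langle u,v_i\rangle=1+\frac{Q}{d_i}\bigl(\ell_i(y)-\ell_i(b)\bigr)=\frac{Q}{d_i}\ell_i(y).
\]
So $\{u:\langle u,v_i\rangle\ge-1\ \forall i\}=Q(P_0-b)$; each inequality defines an edge, and the barycenter is $0$.

\emph{Relations.} Let $\sum_ka_k\eta_k/d_k=0$ with $a\in\mathbb{Z}^s$. Fix $i$ and multiply by $d'=\prod_{k\ne i}d_k$ to get $a_id'\eta_i/d_i\in\mathbb{Z}^2$. As $\eta_i$ is primitive, $d_i\mid a_id'$, and $d_i\mid a_i$ by (A). So $a_k=d_kx_k$ with $x\in\mathbb{Z}^s$ and $\sum_kx_k\eta_k=0$; conversely each such $x$ gives a relation.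

\emph{Primitivity.} Suppose $v_i=p\sum_kc_kv_k$ with $p$ prime and $c_k\in\mathbb{Z}$. This is a relation $a=(d_kx_k)_k$ with $d_ix_i\equiv1$ and $d_kx_k\equiv0\pmod p$ for $k\ne i$; in particular $p\nmid x_i$. By (A), $p$ divides at most one $d_k$. If it divides no $d_k$ with $k\ne i$, then $p\mid x_k$ for all $k\ne i$, so $x_i\eta_i\equiv0\pmod p$, which is impossible for primitive $\eta_i$. If $p\mid d_j$ with $j\ne i$, then $x_i\eta_i+x_j\eta_j\equiv0\pmod p$; taking the determinant with $\eta_j$ gives $p\mid\det(\eta_i,\eta_j)$, against (B).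

\emph{Index.} For a relation $a=(d_kx_k)_k$,
\[
|a|=Q\sum_kx_k\ell_k(b)=Q\Bigl\langle b,\sum_kx_k\eta_k\Bigr\rangle+Q\sum_kx_kh_k=Q\sum_kx_kh_k .
\]
Lemma~\ref{lem:index} gives $g>0$ and $q(V)=Qg$.
\end{proof}

The factor $g$ accounts for the freedom to dilate $P_0$. The triangle cut out by $y_1,\ y_2,\ 1-y_1-y_2$ with $Q=3$ has $g=1$, the triangle cut out by $y_1,\ y_2,\ 3-y_1-y_2$ with $Q=1$ has $g=3$, in both cases all $d_i=1$, and both give $\mathbb{P}^2$.

\section{The surfaces $V_{2,r}$}\label{sec:family}

We need polygons with $Q$ unbounded that satisfy (A) and (B). If the $d_i$ are polynomials in a parameter $r$ without common roots, then a prime dividing two of them divides a fixed integer, and a congruence on $r$ excludes these finitely many primes. We extend Example~\ref{ex:fifteen}, which is the case $r=2$. For an integer $r\ge1$ let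
\[
\ell_1=y_1,\quad \ell_2=y_2,\quad \ell_3=1-y_1+(r-1)y_2,\quad \ell_4=(2r-1)+y_1-(2r-1)y_2 .
\]
The linear parts $\eta_1=(1,0)$, $\eta_2=(0,1)$, $\eta_3=(-1,r-1)$, $\eta_4=(1,-(2r-1))$ are primitive, and $h=(0,0,1,2r-1)$.

\emph{The polygon.} At the points $(0,0)$, $(1,0)$, $(2r-1,2)$, $(0,1)$ the function $\ell_1$ takes the values $0,1,2r-1,0$; $\ell_2$ the values $0,0,2,1$; $\ell_3$ the values $1,0,0,r$; and $\ell_4$ the values $2r-1,2r,0,0$. Each $\ell_i$ vanishes at two cyclically consecutive points and is positive at the other two. So the convex hull $P_0$ of the four points is a quadrilateral with edges on the lines $\ell_i=0$, and $P_0=\{\ell_1,\dots,\ell_4\ge0\}$.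

\emph{The barycenter.} The diagonal from $(1,0)$ to $(0,1)$ cuts off a triangle of area $\frac12$ and centroid $(\frac13,\frac13)$. The other triangle has edge vectors $(-1,1)$ and $(2r-2,2)$ of determinant $-2r$, hence area $r$, and centroid $(\frac{2r}3,1)$. Therefore
\[
b=\frac{2}{2r+1}\Bigl(\frac16+\frac{2r^2}3,\ \frac16+r\Bigr)=\frac{(4r^2+1,\ 6r+1)}{3(2r+1)} .
\]
Take $Q=3(2r+1)$. Then $d_1=4r^2+1$ and $d_2=6r+1$. From $(r-1)d_2=6r^2-5r-1$, $(2r-1)d_2=12r^2-4r-1$ and $(2r-1)Q=12r^2-3$ we get
\begin{align*}
d_3&=Q-d_1+(r-1)d_2=2r^2+r+1,\\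
d_4&=(2r-1)Q+d_1-(2r-1)d_2=4r^2+4r-1 .
\end{align*}

\emph{The factor $g$.} The equation $\sum_ix_i\eta_i=0$ reads $x_1=x_3-x_4$, $x_2=(2r-1)x_4-(r-1)x_3$, with $x_3,x_4\in\mathbb{Z}$ free. Since $\sum_ix_ih_i=x_3+(2r-1)x_4$ takes the value $1$, we have $g=1$.

\begin{lemma}\label{lem:arith}
If $70\mid r$, conditions (A) and (B) hold.
\end{lemma}

\begin{proof}
Modulo $70$ we have $(d_1,d_2,d_3,d_4)\equiv(1,1,1,-1)$, so no $d_i$ is divisible by $2$, $5$ or $7$. It suffices to show that a common prime factor $p$ of each pair in question lies in $\{2,5,7\}$.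

For (A), the pairs involving $d_2$ are settled by
\[
9d_1-(6r-1)d_2=10,\qquad 18d_3-(6r+2)d_2=16,\qquad 9d_4-(6r+5)d_2=-14 .
\]
If $p\mid d_1,d_3$, then $p$ divides $2d_3-d_1=2r+1$ and $d_1=(2r+1)(2r-1)+2$, so $p=2$. If $p\mid d_1,d_4$, then $p$ divides $d_4-d_1=2(2r-1)$, and the same expression for $d_1$ gives $p=2$. If $p\mid d_3,d_4$, then $p$ divides $d_4-2d_3=2r-3$ and $d_4=(2r-3)(2r+5)+14$, so $p\mid14$.

For (B), the determinants $\det(\eta_i,\eta_j)$ are $\pm1$ for the three pairs containing the index $2$, and they are $r-1$, $-(2r-1)$, $r$ for $(i,j)=(1,3),(1,4),(3,4)$. So $r-1$ must be coprime to $d_1$ and $d_3$, $2r-1$ to $d_1$ and $d_4$, and $r$ to $d_3$ and $d_4$. This follows from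
\begin{gather*}
d_1=4(r-1)(r+1)+5,\qquad d_3=(r-1)(2r+3)+4,\\
d_1=(2r-1)(2r+1)+2,\qquad d_4=(2r-1)(2r+3)+2,
\end{gather*}
and $d_3\equiv1$, $d_4\equiv-1\pmod r$.
\end{proof}

For $70\mid r$ let $V_{2,r}$ be the surface given by Proposition~\ref{prop:polygon}. Its polytope has barycenter $0$, and $q(V_{2,r})=Qg=3(2r+1)$. Some condition on $r$ is needed: for $r=1$ we have $v_1=\frac15(1,0)$ and $v_3=\frac14(-1,0)$, so $N$ contains $-v_1-v_3=\frac1{20}(1,0)$ and $v_1$ is not primitive.

\begin{remark}
The degree of $V_{2,r}$ tends to $0$. The relations are generated by $(d_1,-(r-1)d_2,d_3,0)$ and $(-d_1,(2r-1)d_2,0,d_4)$, so $N/(\mathbb{Z}v_1+\mathbb{Z}v_2)\cong\mathbb{Z}/d_3\oplus\mathbb{Z}/d_4$. Thus $N$ has covolume $1/(d_1d_2d_3d_4)$ and $M$ has covolume $d_1d_2d_3d_4$. The polytope has area $Q^2(2r+1)/2$, and $(-K)^2$ is twice the area divided by the covolume of $M$, that is, $(-K)^2=9(2r+1)^3/(d_1d_2d_3d_4)$.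
\end{remark}

\section{Pyramids and higher dimension}\label{sec:pyramid}

Products keep the barycenter at the origin, but the relations of $V\times V'$ are the direct sum of those of the factors, so $q(V\times V')=\gcd(q(V),q(V'))$; multiplying by $\mathbb{P}^1$ destroys the index. We use instead the construction that leads from $\mathbb{P}^n$ to $\mathbb{P}^{n+1}$, whose polytope is a pyramid over that of $\mathbb{P}^n$.

Let $V$ be a toric Fano variety of dimension $n$ with ray generators $v_1,\dots,v_s\in N$, polytope $P$ and index $q$. By Lemma~\ref{lem:index} choose $l\in\mathbb{Z}^s$ and $w\in M_{\mathbb{Q}}$ with $ql_i=1+\langle w,v_i\rangle$ for all $i$. For a positive integer $c$ define in $N'=N\oplus\mathbb{Z}$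
\[
v_i'=(v_i,-cl_i)\quad(1\le i\le s),\qquad f=(0,1).
\]
For $V=\mathbb{P}^n$ with generators $e_1,\dots,e_n,-\sum_je_j$, the choice $l=(0,\dots,0,1)$, $c=1$ gives the generators of $\mathbb{P}^{n+1}$.

\begin{proposition}\label{prop:pyramid}
The vectors $v'_1,\dots,v'_s,f$ are the ray generators of a toric Fano variety $V'$ of dimension $n+1$, with invariant prime divisors $D'_1,\dots,D'_s,D_f$ and polytope $P'$. Put $L'=\sum_il_iD'_i$. Then
\[
q(V')=q+c,\qquad (q+c)L'\sim_{\mathbb{Q}}-K_{V'},\qquad D_f\sim cL' .
\]
If $P$ has barycenter $0$, then $P'$ has barycenter $0$ if and only if $q=(n+1)c$.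
\end{proposition}

\begin{proof}
The $v_i'$ are primitive because the $v_i$ are, and $f$ is primitive.

\emph{The polytope.} Put $e=q/c$, so that $cl_i=(1+\langle w,v_i\rangle)/e$. For $(u,t)\in M_{\mathbb{R}}\oplus\mathbb{R}$ the inequality $\langle u,v_i\rangle-cl_it\ge-1$ reads
\[
\langle u-\tfrac te\,w,\ v_i\rangle\ge-(1-\tfrac te),
\]
and the inequality for $f$ is $t\ge-1$. If $t>e$, then $u-\frac tew$ would pair positively with every $v_i$, which boundedness of $P$ forbids; if $t=e$, it must be $0$. For $t<e$ the condition is $u\in\frac tew+(1-\frac te)P$. So $P'$ is the pyramid with apex $(w,e)$ and base $-\frac1ew+(1+\frac1e)P$ in the hyperplane $t=-1$. The base is the facet of $f$, and the face of $v'_i$ is the pyramid over the $i$-th facet of the base, of dimension $n$. These are $s+1$ distinct facets, so $V'$ is a toric Fano variety.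

\emph{The index.} A vector $(a,a_f)\in\mathbb{Z}^s\oplus\mathbb{Z}$ is a relation for $V'$ if and only if $a\in R$ and $a_f=c\sum_ia_il_i=c|a|/q$. Its degree is $(q+c)|a|/q$, and $|a|/q$ runs through $\mathbb{Z}$, so $q(V')=q+c$ by Lemma~\ref{lem:index}. The degree also equals $(q+c)\sum_ia_il_i$, which is condition (iii) of that lemma for $L'$. The character $(0,1)\in M\oplus\mathbb{Z}$ has divisor $D_f-c\sum_il_iD_i'$, so $D_f\sim cL'$.

\emph{The barycenter.} Let $P$ have barycenter $0$. The slice of $P'$ at height $t\in[-1,e]$ has barycenter $(\frac tew,t)$ and volume proportional to $(e-t)^n$. So the barycenter of $P'$ is $\bar t\cdot(\frac1ew,1)$, where $\bar t$ is the mean of $t$ for the weight $(e-t)^n$. With $x=e-t$,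
\[
\int_{-1}^{e}t(e-t)^n\,dt=\int_0^{e+1}(e-x)x^n\,dx=(e+1)^{n+1}\Bigl(\frac{e}{n+1}-\frac{e+1}{n+2}\Bigr)=\frac{(e+1)^{n+1}(e-n-1)}{(n+1)(n+2)} .
\]
This vanishes if and only if $e=n+1$.
\end{proof}

The pyramid step thus requires $n+1$ to divide the index, and it reproduces this condition: it turns index $(n+1)c$ in dimension $n$ into index $(n+2)c$ in dimension $n+1$, with the same $c$. The surfaces $V_{2,r}$ have index divisible by $3$, so the induction can start.

\begin{proof}[Proof of Theorem~\ref{thm:main}(2) and of the equality in (3)]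
Let $70\mid r$ and $c=2r+1$. We construct, by induction on $n\ge2$, a toric Fano variety $V_{n,r}$ of dimension $n$ with index $(n+1)c$ whose polytope has barycenter $0$. The case $n=2$ is Section~\ref{sec:family}. Given $V_{n,r}$, let $V_{n+1,r}=V'$ be the variety of Proposition~\ref{prop:pyramid} for this $c$; it has index $(n+2)c$, and its polytope has barycenter $0$. Each $V_{n,r}$ is klt by (T3) and K-semistable by Lemma~\ref{lem:bary}. This proves (2).

For $n\ge3$ the variety $V_{n,r}$ is the result of a pyramid step, so it carries an integral divisor $L'$ with $(n+1)cL'\sim_{\mathbb{Q}}-K$ and the prime divisor $D_f\sim cL'$. With $L=L'$, $D=D_f$, $q=(n+1)c$ and $m=c=2r+1$, the inequality $q\le(n+1)m$ is an equality.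
\end{proof}

Taking $r=70,140,210,\dots$ gives K-semistable pairs $(V_{n,r},0)$ of unbounded index in every dimension $n\ge2$.

\begin{thebibliography}{9}

\bibitem{BJ}
Blum and Jonsson, \emph{Thresholds, valuations, and K-stability}.

\bibitem{HLQ}
Jingjun Han, Yuchen Liu, Lu Qi, \emph{ACC for local volumes and boundedness of singularities}, arXiv:2011.06509 (2020).

\end{thebibliography}
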